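# Sliding exponents: matrix functions with rational frequencies that do not factor

## 1. One small entry that moves two exponents

Write $\chi_q$ for symbols indexed by real numbers $q$ that multiply by $\chi_q\chi_r=\chi_{q+r}$, with $\chi_0=1$. You may think of $\chi_q$ as the function $t\mapsto e^{2\pi i q t}$. Let $p<r<q$ be real and let $\varepsilon>0$. Everything in these notes turns on the following identity between $2\times 2$ matrices:
$$\begin{pmatrix}\chi_p&0\\ \varepsilon\chi_r&\chi_q\end{pmatrix}
=\underbrace{\begin{pmatrix}1&\varepsilon^{-1}\chi_{p-r}\\0&1\end{pmatrix}}_{L}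
\underbrace{\begin{pmatrix}\varepsilon^{-1}&0\\0&\varepsilon\end{pmatrix}}_{D}
\begin{pmatrix}\chi_{p+q-r}&0\\0&\chi_r\end{pmatrix}
\underbrace{\begin{pmatrix}0&-1\\1&0\end{pmatrix}}_{J}
\underbrace{\begin{pmatrix}1&\varepsilon^{-1}\chi_{q-r}\\0&1\end{pmatrix}}_{R}.\tag{1}$$

We check it from the right. The product of $D$ with the middle diagonal matrix is $\operatorname{diag}(\varepsilon^{-1}\chi_{p+q-r},\,\varepsilon\chi_r)$. Multiplying by $J$ gives rows $(0,-\varepsilon^{-1}\chi_{p+q-r})$ and $(\varepsilon\chi_r,0)$. Multiplying by $R$ adds $\varepsilon^{-1}\chi_{q-r}$ times the first column to the second, so the rows become $(0,-\varepsilon^{-1}\chi_{p+q-r})$ and $(\varepsilon\chi_r,\chi_q)$. Finally $L$ adds $\varepsilon^{-1}\chi_{p-r}$ times the second row to the first. The first row becomes $(\chi_p,\ -\varepsilon^{-1}\chi_{p+q-r}+\varepsilon^{-1}\chi_{p+q-r})=(\chi_p,0)$.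

Now look at which exponents occur. Since $p-r<0$, the matrices $L,D$ and their inverses contain only exponents $\le 0$. Since $q-r>0$, the matrices $J,R$ and their inverses contain only exponents $\ge 0$. So the left side of (1) has the form (nonpositive exponents) $\cdot$ (diagonal) $\cdot$ (nonnegative exponents), and the diagonal in the middle carries the exponents $p+q-r$ and $r$. When $\varepsilon=0$ the left side is $\operatorname{diag}(\chi_p,\chi_q)$, with exponents $p$ and $q$. An arbitrarily small entry has therefore pulled the exponents strictly closer together, to any position $r$ we like between $p$ and $q$, with the sum fixed. The price is visible as well: the outer factors contain $\varepsilon^{-1}$.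

What is it for? If exponents may only be integers, pulling them together stops after finitely many steps, because $|2r-p-q|<q-p$ makes the gap drop each time. If exponents may be arbitrary rationals, we can start at $(-1,1)$ and slide to $(-\tfrac12,\tfrac12)$, then to $(-\tfrac14,\tfrac14)$, and so on forever, with total perturbation as small as we please. The limit matrix ought to have exponents $(0,0)$ if it has any. We shall show that it has none, and this disproves a conjecture, which we now state.

## 2. The algebra $\ell^1(\Gamma)$ and the factorization problem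

Let $\Gamma$ be a subgroup of $(\mathbb R,+)$, regarded as a discrete group.

**Definition (Wiener algebra).** $W=\ell^1(\Gamma)$ is the set of sums $f=\sum_{q\in\Gamma}a_q\chi_q$ with $\|f\|=\sum_q|a_q|<\infty$, multiplied by $\chi_q\chi_r=\chi_{q+r}$. The *spectrum* of $f$ is $\{q:a_q\neq0\}$. $W^+$ (resp. $W^-$) is the closed subalgebra of elements with spectrum in $[0,\infty)$ (resp. $(-\infty,0]$).

$W$ is a commutative Banach algebra. For $\Gamma=\mathbb Z$ it is the algebra of absolutely convergent Fourier series on the circle. The case of interest is $\Gamma=\mathbb Q$. The universal one-dimensional solenoid is the compact abelian group $S^1_{\mathbb Q}=(\mathbb R\times\widehat{\mathbb Z})/\mathbb Z_{\mathrm{diag}}$. Its Pontryagin dual is $\mathbb Q$, so it carries one character $\chi_q:S^1_{\mathbb Q}\to U(1)$ for each $q\in\mathbb Q$, and $\mathfrak W_{\mathbb Q}=\ell^1(\mathbb Q)$ is an algebra of continuous functions on it under pointwise multiplication. We shall work only with coefficients. When values are needed, we use for $t\in\mathbb R$ the map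
$$\operatorname{ev}_t:W\to\mathbb C,\qquad \operatorname{ev}_t\Big(\sum a_q\chi_q\Big)=\sum a_qe^{2\pi iqt},$$
which is a unital algebra homomorphism. In particular, an invertible $f$ has $\operatorname{ev}_t(f)\ne0$ for every $t$.

Here is an example to keep the groups apart. The element $\chi_1$ lies in $W^+$ and is invertible in $W$, with inverse $\chi_{-1}$. But $\chi_{-1}\notin W^+$, so $\chi_1\notin GL_1(W^+)$. By contrast $1-\tfrac12\chi_{1/3}\in GL_1(W^+)$, by the geometric series. In general, $GL_n(W^\pm)$ requires the entries of both $g$ and $g^{-1}$ to lie in $W^\pm$.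

We fix norms. On $W^n$ put $\|\varphi\|=\sum_i\|\varphi_i\|$. On $M_n(W)$ put $\|M\|=\max_j\sum_i\|m_{ij}\|$. Then $\|M\varphi\|\le\sum_j\sum_i\|m_{ij}\|\|\varphi_j\|\le\|M\|\|\varphi\|$. Applying this to the columns of a second matrix gives $\|MN\|\le\|M\|\|N\|$. So $M_n(W)$ is a Banach algebra with $\|I\|=1$. As in every Banach algebra, $\|X-I\|<1$ implies that $X$ is invertible (Neumann series), the invertible elements form an open set, and inversion is continuous on it. Also $\det$ is continuous, and by the adjugate formula $M$ is invertible exactly when $\det M$ is invertible in $W$.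

For $p=(p_1,\dots,p_n)\in\Gamma^n$ write $\Delta_p=\operatorname{diag}(\chi_{p_1},\dots,\chi_{p_n})$.

**Definition (factorable).** A matrix $g\in GL_n(W)$ is *factorable with indices $p$* if $g=A\Delta_pB$ with $A\in GL_n(W^-)$ and $B\in GL_n(W^+)$.

In the notation of Alberto Verjovsky, "Adelic Loop Groups and Perfectoid Analogies: Factorization and Holomorphic Bundles on the Adelic Projective Line", arXiv:2607.10447 (2026), put $\boldsymbol\Lambda_W(n)=GL_n(\mathfrak W_{\mathbb Q})$ and $\boldsymbol\Lambda^\pm_W(n)=GL_n(\mathfrak W^\pm_{\mathbb Q})$, and let $\boldsymbol\Lambda_W(T^n)=\{\Delta_q:q\in\mathbb Q^n\}$.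

**Conjecture (Solenoidal Iwasawa decomposition).** For every positive integer $n$, every $g\in\boldsymbol\Lambda_W(n)$ admits a decomposition $g=g_-\Delta_{\mathbf q}\,g_+$ with $g_\pm\in\boldsymbol\Lambda_W^\pm(n)$ and $\Delta_{\mathbf q}\in\boldsymbol\Lambda_W(T^n)$. The rational tuple $(q_1,\dots,q_n)$ is unique up to reordering, and $\boldsymbol\Lambda_W(n)=\boldsymbol\Lambda_W^-(n)\cdot\boldsymbol\Lambda_W(T^n)\cdot\boldsymbol\Lambda_W^+(n)$.

So the conjecture says that every invertible matrix over $\ell^1(\mathbb Q)$ is factorable, with unique indices. We shall prove three statements.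

**Theorem A.** Let $\Gamma=\mathbb Q$. For $n=1$ the conjecture holds. For every $n\ge2$ there is $G\in GL_n(\mathfrak W_{\mathbb Q})$ with $\det G=1$ that is not factorable. For all $n$, the indices of a factorable $g$ are unique up to order.

Thus the conjecture is false: it holds exactly for $n=1$.

**Theorem B.** Let $n\ge2$ and let $\Gamma$ be a subgroup of $\mathbb R$. Every element of $GL_n(\ell^1(\Gamma))$ is factorable if and only if $\Gamma$ is cyclic.

**Theorem C.** Let $\Gamma=\mathbb Q$ and $n\ge2$. Let $\Omega$ be the set of factorable $g$ with all indices equal, $F_{\ne}$ the set of factorable $g$ with not all indices equal, and $C$ the closure of $F_{\ne}$ in $GL_n(W)$.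

(a) $\Omega$ is open and dense in $GL_n(W)$.

(b) $C$ is nonempty, $C\cap\Omega=\emptyset$, and the non-factorable elements of $C$ contain a dense $G_\delta$ subset of $C$. In particular every factorable $g$ with unequal indices is a limit of non-factorable ones.

(c) Every $g\in GL_n(W)$ is a product of two factorable elements, the first having entries in $\ell^1(\frac1N\mathbb Z)$ for some $N$, the second having all indices $0$.

One textbook theorem will be quoted, and only for Theorem B and Theorem C.

**Gohberg–Krein theorem.** For $\Gamma=\mathbb Z$, every element of $GL_n(\ell^1(\mathbb Z))$ is factorable. (I. C. Gohberg, M. G. Krein, *Systems of integral equations on a half line with kernels depending on the difference of arguments*, Uspekhi Mat. Nauk 13 (1958); see also K. Clancey, I. Gohberg, *Factorization of Matrix Functions and Singular Integral Operators*, Birkhäuser 1981.)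

If one has the theorem with the factors in the opposite order, $g=g_+\Delta g_-$, apply it to the transpose $g^{\mathsf T}$ and transpose back; or replace $z$ by $z^{-1}$.

## 3. Triangular matrices by hand, and uniqueness of indices

We try the definition on small perturbations of $\operatorname{diag}(\chi_{-1},\chi_1)$, with one extra entry $\varepsilon\chi_r$. If the entry is in the upper corner and $r\le1$, then
$$\begin{pmatrix}\chi_{-1}&\varepsilon\chi_r\\0&\chi_1\end{pmatrix}=\begin{pmatrix}1&\varepsilon\chi_{r-1}\\0&1\end{pmatrix}\begin{pmatrix}\chi_{-1}&0\\0&\chi_1\end{pmatrix},$$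
and the indices are still $(-1,1)$. If the entry is in the lower corner and $r\ge1$, a right factor with lower entry $\varepsilon\chi_{r-1}\in W^+$ removes it. If $r\le-1$, a left factor with lower entry $\varepsilon\chi_{r+1}\in W^-$ removes it. Only in the lower corner with $-1<r<1$ does neither trick work. There (1) applies, and the indices become $(-r,r)$. With $r=0$, for example, the matrix $\begin{pmatrix}\chi_{-1}&0\\ \varepsilon&\chi_1\end{pmatrix}$ has indices $(0,0)$.

To speak of "the" indices we need the following lemma.

**Lemma 1 (uniqueness).** Let $\Gamma\subset\mathbb R$ be any subgroup. If $A\Delta_pB=A'\Delta_qB'$ with $A,A'\in GL_n(W^-)$ and $B,B'\in GL_n(W^+)$, then $p$ and $q$ agree up to order.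

*Proof.* The purpose of the argument is to force a block of zeros, too large for an invertible matrix. Permutation matrices lie in both $GL_n(W^+)$ and $GL_n(W^-)$, and conjugating $\Delta_p$ by one permutes its entries. So we may assume $p_1\le\dots\le p_n$ and $q_1\le\dots\le q_n$. Put $X=A'^{-1}A\in GL_n(W^-)$ and $Y=B'B^{-1}\in GL_n(W^+)$. Then $X\Delta_p=\Delta_qY$, that is,
$$X_{ij}=\chi_{q_i-p_j}Y_{ij}.$$
The left side has spectrum in $(-\infty,0]$ and the right side in $[q_i-p_j,\infty)$. Hence $X_{ij}=0$ whenever $q_i>p_j$.

Suppose $p\ne q$ and choose $k$ with $p_k\neq q_k$. We may assume $p_k<q_k$. Otherwise use $X^{-1}\Delta_q=\Delta_pY^{-1}$, which is the same relation with $p$ and $q$ exchanged. For $i\ge k\ge j$ we have $q_i\ge q_k>p_k\ge p_j$, so $X_{ij}=0$. Thus $X$ has a zero block with $n-k+1$ rows and $k$ columns. A permutation $\sigma$ contributing a nonzero term to $\det X$ would have to send the $k$ columns $1,\dots,k$ injectively into the $k-1$ rows $1,\dots,k-1$, which is impossible. So $\det X=0$, contradicting invertibility. $\square$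

**Lemma 2 (sum of indices).** If $u_\pm\in GL_1(W^\pm)$ and $u_-\chi_\sigma u_+=1$, then $\sigma=0$. Hence, if $\det g=1$ and $g=A\Delta_pB$ is factorable, then $\sum_ip_i=0$.

*Proof.* The first claim is Lemma 1 for $n=1$, applied to $u_-\chi_\sigma u_+=1\cdot\chi_0\cdot1$. For the second, take determinants: $1=\det A\cdot\chi_{\sum p_i}\cdot\det B$, with $\det A\in GL_1(W^-)$ and $\det B\in GL_1(W^+)$. $\square$

## 4. Scalar functions over $\mathbb Q$ always factor

First an example. The element $2\chi_{1/2}+\chi_{1/3}$ equals $(1+\tfrac12\chi_{-1/6})\cdot\chi_{1/2}\cdot2$. The first factor is in $GL_1(W^-)$ by the geometric series, so the index is $\tfrac12$. The dominant frequency gives the index, and the rest is absorbed in an exponential. This is the general pattern.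

**Lemma 3.** Let $\Gamma=\mathbb Q$. Every $f\in GL_1(W)$ is of the form $f=\chi_qe^h$ with $h\in W$ and $q\in\mathbb Q$. Hence $f=e^{h_-}\chi_qe^{h_+}$ with $h=h_-+h_+$ and $h_\pm\in W^\pm$; so $f$ is factorable, and $q=:q(f)$ is unique.

*Proof.* **Step 1: reduce to finitely many frequencies.** Finitely supported elements are dense in $W$, invertible elements form an open set, and inversion is continuous. So there is a finitely supported $P_0\in GL_1(W)$ with $\|P_0^{-1}f-1\|<1$. The logarithm series gives $P_0^{-1}f=e^{h_1}$ with $h_1\in W$.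

**Step 2: treat $P_0$ as a Laurent polynomial.** The finitely many rational frequencies of $P_0$ have a common denominator $N$, so $P_0$ is a Laurent polynomial $P_0(z)$ in $z=\chi_{1/N}$. Since $P_0$ is invertible in $W$, $\operatorname{ev}_t(P_0)=P_0(e^{2\pi it/N})\neq0$ for all $t\in\mathbb R$, so $P_0(z)$ has no zero on $|z|=1$. Factor $P_0$ into a constant, a power of $z$ and linear factors $z-\alpha$ with $\alpha\ne0$, $|\alpha|\neq1$. Write $z-\alpha=z(1-\alpha z^{-1})$ if $|\alpha|<1$, and $z-\alpha=-\alpha(1-\alpha^{-1}z)$ if $|\alpha|>1$. This gives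
$$P_0=cz^m\prod_i(1-a_iz)\prod_j(1-b_jz^{-1}),\qquad c\ne0,\ |a_i|,|b_j|<1.$$
Now $1-az=\exp\big(-\sum_{k\ge1}a^kz^k/k\big)$, and the series converges in $W$ because $|a|<1$. The same holds for $1-bz^{-1}$, and $c$ is an exponential too. So $P_0=\chi_{m/N}e^{h_2}$ with $h_2\in W$.

**Step 3: split.** With $h=h_1+h_2$ we have $f=\chi_{m/N}e^h$. Let $h_+$ collect the frequencies $\ge0$ of $h$, and $h_-$ those $<0$. Since $W$ is commutative, $e^h=e^{h_-}e^{h_+}$, and $e^{h_\pm}\in GL_1(W^\pm)$ with inverses $e^{-h_\pm}$. Uniqueness of $q$ is Lemma 1. $\square$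

## 5. Approximation by finite level, and where it stops for matrices

The proof just given suggests a plan for $n\ge2$. Approximate $g$ by a matrix $g'$ with finitely supported entries. All its frequencies lie in some $\frac1N\mathbb Z$, where the Gohberg–Krein theorem factors it (Lemma 10 below checks the details). Then write $g=g'X$ with $X=g'^{-1}g$ close to $I$, and absorb $X$.

Let us follow this. Say $g'=A\Delta_pB$. Then $g=A\Delta_p(BXB^{-1})B$. If $X$ is close enough to $I$ then so is $BXB^{-1}$, and a matrix close to $I$ does factor as $X_-X_+$ with $X_\pm\in GL_n(W^\pm)$ (Lemma 8 below). So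
$$g=A\,\Delta_pX_-\,X_+B .$$
It remains to move $X_-$ across $\Delta_p$. The matrix $\Delta_pX_-\Delta_p^{-1}$ has entries $\chi_{p_i-p_j}(X_-)_{ij}$. If all $p_i$ are equal, this is $X_-$ and we are done. If they are not equal, an entry with $p_i>p_j$ may acquire positive frequencies. This is the exact point where the argument stops. For $n=1$ it never arose.

The obstruction is real, since (1) shows that indices change under arbitrarily small perturbations when they are unequal. In the form we shall use it:

**Lemma 4 (perturbation of indices).** Let $g=A\Delta_pB$ be factorable with $p_a<p_b$, and let $r\in\Gamma$, $p_a<r<p_b$. For every $\varepsilon>0$ the matrix $g'=g+\varepsilon\chi_rAE_{ba}B$ is factorable, and its indices are those of $g$ with the pair $(p_a,p_b)$ replaced by $(p_a+p_b-r,\,r)$.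

*Proof.* We have $g'=A(\Delta_p+\varepsilon\chi_rE_{ba})B$. In rows and columns $a,b$, taken in this order, the matrix in brackets is $\begin{pmatrix}\chi_{p_a}&0\\ \varepsilon\chi_r&\chi_{p_b}\end{pmatrix}$, and elsewhere it is diagonal. Apply (1) with $p=p_a$, $q=p_b$, and embed each factor in rows and columns $a,b$: the outer factors by the identity elsewhere, the middle one by the remaining $\chi_{p_i}$ on the diagonal. The embedded factors with identity elsewhere commute with the diagonal entries outside $\{a,b\}$, so the product is as required. The embedded $L,D$ lie in $SL_n(W^-)$ and the embedded $J,R$ in $SL_n(W^+)$. So $g'=(ALD)\,\Delta_{p'}\,(JRB)$ with $p'$ as stated. $\square$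

We could also hope to pass to the limit in the factors. Along a sequence of such slides, however, the factors $L,D,R$ contain the huge numbers $\varepsilon^{-1}$, and nothing keeps the factors $A$, $B$ bounded. That the factors we happened to choose do not converge is not yet a proof that the limit is non-factorable, because it could have a factorization unrelated to those of the approximants. We need something that reads information about the indices from $g$ itself and survives limits.

## 6. Toeplitz operators read the smallest index

Let $P$ be the truncation of coefficients to $[0,\infty)$, acting entrywise on $W^n$. Clearly $\|P\|\le1$ and $\|I-P\|\le1$. Put $H=(W^+)^n=P(W^n)$.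

**Definition (Toeplitz operator).** For $M\in M_n(W)$ let $T(M):H\to H$, $T(M)\varphi=P(M\varphi)$.

For example, let $n=1$, $\Gamma=\mathbb Q$ and $s>0$ rational. Then $T(\chi_s)$ is multiplication by $\chi_s$, which is injective but misses $1$. And $T(\chi_{-s})$ kills exactly the $\varphi$ with spectrum in $[0,s)$. So $T(\chi_{-s}\chi_p)$ is injective if and only if $p\ge s$. This is how indices will be read.

$T$ is linear in $M$, and $\|T(M)\|\le\|M\|$. Moreover
$$T(AMB)=T(A)\,T(M)\,T(B)\qquad\text{for } A\in M_n(W^-),\ B\in M_n(W^+).\tag{2}$$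
To see this, let $\varphi\in H$. Then $B\varphi\in H$, so $T(B)\varphi=B\varphi$. Next, $A$ maps vectors with spectrum in $(-\infty,0)$ to vectors with the same property, so $PA(I-P)=0$. Therefore $P(AMB\varphi)=PAP(MB\varphi)=T(A)T(M)T(B)\varphi$.

Two consequences: if $A\in GL_n(W^-)$, then $T(A)$ is invertible with inverse $T(A^{-1})$, and if $B\in GL_n(W^+)$, then $T(B)$ is invertible with inverse $T(B^{-1})$.

**Lemma 5.** Let $g=A\Delta_pB$ be factorable and $s\in\Gamma$.

(i) If $\min p\ge s$, then $T(\chi_{-s}g)$ has a left inverse $S$ with $\|S\|\le\|A^{-1}\|\|B^{-1}\|$. If all $p_i=s$, then $T(\chi_{-s}g)$ is invertible.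

(ii) If $\min p<s$, then $T(\chi_{-s}g)$ is not injective.

*Proof.* By (2), $T(\chi_{-s}g)=T(A)\,T(\chi_{-s}\Delta_p)\,T(B)$.

(i) If $\min p\ge s$, then $\chi_{-s}\Delta_p\in M_n(W^+)$. So (2), with this matrix as right factor, gives $T(\chi_s\Delta_p^{-1})\,T(\chi_{-s}\Delta_p)=T(I)=I$. Put $S=T(B^{-1})\,T(\chi_s\Delta_p^{-1})\,T(A^{-1})$. Then $S\,T(\chi_{-s}g)=I$, and $\|S\|\le\|B^{-1}\|\cdot1\cdot\|A^{-1}\|$ because $\|\chi_s\Delta_p^{-1}\|=1$. If all $p_i=s$, the middle factor $T(\chi_{-s}\Delta_p)$ is $I$, and $T(\chi_{-s}g)=T(A)T(B)$ is invertible.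

(ii) Let $p_i<s$ and $\varphi=B^{-1}e_i$, a nonzero vector of $H$. Then $\chi_{-s}g\varphi=\chi_{-s}A\Delta_pe_i=\chi_{p_i-s}Ae_i$ has spectrum in $(-\infty,p_i-s]\subset(-\infty,0)$. So $T(\chi_{-s}g)\varphi=0$. $\square$

**Lemma 6.** If $ST=I$ for bounded operators and $\|T'-T\|\,\|S\|<1$, then $T'$ is left invertible. Also, the invertible operators form an open set.

*Proof.* $ST'=I+S(T'-T)$ is invertible by the Neumann series, and $(ST')^{-1}S$ is a left inverse of $T'$. The second statement holds in every Banach algebra. $\square$

Now the plan can be stated. Left invertibility persists under perturbations whose size is controlled by $\|A^{-1}\|\|B^{-1}\|$. Non-invertibility passes to limits. So we look for a matrix $g$ of determinant $1$, a limit of slides, such that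

* $T(\chi_dg)$ is injective for arbitrarily small $d>0$ in $\Gamma$, and
* $T(g)$ is not invertible.

No factorable matrix of determinant $1$ has both properties. The first forces all indices to be $\ge0$ by Lemma 5(ii). Since they sum to $0$, they all vanish, and then $T(g)$ is invertible by Lemma 5(i).

## 7. The infinite slide and its limit

**Proposition 7.** Let $\Gamma\subset\mathbb R$ be a dense subgroup and $n\ge2$. Then there is a non-factorable $G\in GL_n(\ell^1(\Gamma))$ with $\det G=1$.

*Proof.* Since $\Gamma$ is dense, choose $d_0>d_1>d_2>\dots>0$ in $\Gamma$ with $d_k\to0$. For $\Gamma=\mathbb Q$, $d_k=2^{-k}$ will do.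

**Step 1: the sequence.** This step builds $2\times2$ matrices with indices $(-d_k,d_k)$, each a perturbation of the previous one, small enough not to destroy the left inverses found so far. We construct
$$g_k=A_k\Delta_kB_k,\qquad \Delta_k=\operatorname{diag}(\chi_{-d_k},\chi_{d_k}),\qquad A_k\in SL_2(W^-),\ B_k\in SL_2(W^+),$$
starting from $A_0=B_0=I$. Given $g_k$, put $\rho_k=(\|A_k^{-1}\|\,\|B_k^{-1}\|)^{-1}$. Choose $\varepsilon_k>0$ with
$$\varepsilon_k\|A_k\|\|B_k\|\le2^{-k-2}\min_{j\le k}\rho_j,\tag{3}$$
and set $g_{k+1}=g_k+\varepsilon_k\chi_{d_{k+1}}A_kE_{21}B_k$. Apply (1) with $p=-d_k$, $q=d_k$, $r=d_{k+1}$, $\varepsilon=\varepsilon_k$. The condition $p<r<q$ holds, and $p+q-r=-d_{k+1}$. Writing $L_k,D_k,R_k$ for the resulting factors, we get $g_{k+1}=A_{k+1}\Delta_{k+1}B_{k+1}$ with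
$$A_{k+1}=A_kL_kD_k\in SL_2(W^-),\qquad B_{k+1}=JR_kB_k\in SL_2(W^+).$$

**Step 2: the limit.** This step shows that the limit exists, has determinant $1$, and is close to every $g_j$ on the scale $\rho_j$. Since $\|\chi_{d_{k+1}}E_{21}\|=1$, (3) gives $\|g_{k+1}-g_k\|\le2^{-k-2}\min_{j\le k}\rho_j\le 2^{-k-2}\rho_0$. So $(g_k)$ is Cauchy and converges to some $g\in M_2(W)$. For every $j$,
$$\|g-g_j\|\le\sum_{k\ge j}2^{-k-2}\rho_j=2^{-j-1}\rho_j<\rho_j.\tag{4}$$
Each $g_k$ has determinant $1$, so $\det g=1$ by continuity. In particular $g\in GL_2(W)$.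

**Step 3: $T(\chi_{d_j}g)$ is injective for every $j$.** This will bound the indices from below. The matrix $g_j$ has smallest index $-d_j$. By Lemma 5(i) with $s=-d_j$, the operator $T(\chi_{d_j}g_j)$ has a left inverse of norm at most $\|A_j^{-1}\|\|B_j^{-1}\|=\rho_j^{-1}$. By (4), $\|T(\chi_{d_j}g)-T(\chi_{d_j}g_j)\|\le\|g-g_j\|<\rho_j$. So Lemma 6 shows that $T(\chi_{d_j}g)$ is left invertible.

**Step 4: $T(g)$ is not invertible.** This will exclude the indices $(0,0)$. We have $\|T(g_k)-T(g)\|\le\|g_k-g\|\to0$. If $T(g)$ were invertible, then $T(g_k)$ would be invertible for large $k$, by openness. But $g_k$ has the index $-d_k<0$, so $T(g_k)$ is not even injective, by Lemma 5(ii) with $s=0$.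

**Step 5: conclusion, for every $n\geq 2$.** Let $G=g\oplus I_{n-2}$, so that $\det G=1$. Suppose $G=A\Delta_pB$ is factorable. For each $j$,
$$T(\chi_{d_j}G)=T(\chi_{d_j}g)\oplus T(\chi_{d_j}I_{n-2})$$
is injective: the first summand by Step 3, the second because it is multiplication by $\chi_{d_j}$ with $d_j>0$. By Lemma 5(ii) with $s=-d_j$, $\min p\ge-d_j$. Letting $j\to\infty$ gives $\min p\ge0$. By Lemma 2, $\sum p_i=0$, so $p=0$. By Lemma 5(i) with $s=0$, $T(G)=T(g)\oplus I$ is invertible. Hence $T(g)$ is invertible, contradicting Step 4. $\square$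

It is worth computing the first two steps with $d_k=2^{-k}$. From (1) with $p=-1$, $q=1$, $r=\frac12$:
$$A_1=L_0D_0=\begin{pmatrix}\varepsilon_0^{-1}&\chi_{-3/2}\\0&\varepsilon_0\end{pmatrix},\qquad B_1=JR_0=\begin{pmatrix}0&-1\\1&\varepsilon_0^{-1}\chi_{1/2}\end{pmatrix},\qquad g_1=\begin{pmatrix}\chi_{-1}&0\\ \varepsilon_0\chi_{1/2}&\chi_1\end{pmatrix}.$$
Here $A_1E_{21}B_1=\begin{pmatrix}\chi_{-3/2}&0\\ \varepsilon_0&0\end{pmatrix}B_1=\begin{pmatrix}0&-\chi_{-3/2}\\0&-\varepsilon_0\end{pmatrix}$. So, with $d_2=\frac14$,
$$g_2=\begin{pmatrix}\chi_{-1}&-\varepsilon_1\chi_{-5/4}\\ \varepsilon_0\chi_{1/2}&\chi_1-\varepsilon_0\varepsilon_1\chi_{1/4}\end{pmatrix},$$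
and indeed $\det g_2=1-\varepsilon_0\varepsilon_1\chi_{-3/4}+\varepsilon_0\varepsilon_1\chi_{-3/4}=1$.

As for sizes: $\rho_0=1$, and (3) allows $\varepsilon_0=\frac14$. Then $\|A_1\|=4$ and $\|B_1\|=5$. From $A_1^{-1}=\begin{pmatrix}\varepsilon_0&-\chi_{-3/2}\\0&\varepsilon_0^{-1}\end{pmatrix}$ and $B_1^{-1}=\begin{pmatrix}\varepsilon_0^{-1}\chi_{1/2}&1\\-1&0\end{pmatrix}$ we get $\|A_1^{-1}\|=\|B_1^{-1}\|=5$, so $\rho_1=\frac1{25}$. Then (3) reads $20\,\varepsilon_1\le\frac18\cdot\frac1{25}$, that is, $\varepsilon_1\le\frac1{4000}$.

**Proof of Theorem A.** For $n=1$, existence and uniqueness are Lemma 3. For $n\ge2$, apply Proposition 7 to the dense subgroup $\Gamma=\mathbb Q$. Uniqueness of indices for all $n$ is Lemma 1. $\blacksquare$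

## 8. Cyclic groups against dense groups

**Proof of Theorem B.** A subgroup of $\mathbb R$ is either cyclic or dense. If $\Gamma$ is not cyclic, it is dense, and Proposition 7 gives a non-factorable matrix.

Conversely, let $\Gamma$ be cyclic. If $\Gamma=\{0\}$, then $W=W^+=W^-=\mathbb C$ and $g=g\cdot I\cdot I$ is a factorization. If $\Gamma=\gamma\mathbb Z$ with $\gamma>0$, then $\chi_{k\gamma}\mapsto z^k$ identifies $\ell^1(\Gamma)$ with $\ell^1(\mathbb Z)$, the Wiener algebra of the circle, and preserves the order of the exponents, hence $W^\pm$. Every invertible matrix is then factorable by the Gohberg–Krein theorem. $\blacksquare$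

In particular the decomposition holds for all loops of a fixed finite level $\frac1N\mathbb Z$. A finitely generated subgroup of $\mathbb Q$ is cyclic, since its generators have a common denominator. So the decomposition fails, for $n\ge2$, over every non-finitely generated $\Gamma\subset\mathbb Q$, for instance $\mathbb Z[1/p]$ with $p$ prime.

## 9. Matrices near the identity, the mean index, and finite level

From here on $\Gamma=\mathbb Q$ and $n\ge2$. Theorem C needs three tools. The first factors matrices near $I$.

**Lemma 8.** If $X\in M_n(W)$ and $\|X-I\|<\frac12$, then $X=X_-X_+$ with $X_\pm\in GL_n(W^\pm)$.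

*Proof.* We look for $y\in GL_n(W^+)$ such that $Xy$ has no positive frequencies. Let $a=I-X$, and let $P$ act on $M_n(W)$ entrywise; again $\|P\|\le1$ and $\|I-P\|\le1$. The map $y\mapsto I+P(ay)$ sends the complete space $M_n(W^+)$ to itself and is a contraction with constant $\|a\|<\frac12$. Let $y$ be its fixed point. From $\|y\|\le1+\|a\|\|y\|$ we get $\|y\|\le(1-\|a\|)^{-1}$, so
$$\|y-I\|\le\|a\|\|y\|\le\frac{\|a\|}{1-\|a\|}<1,$$
and the Neumann series in $M_n(W^+)$ gives $y\in GL_n(W^+)$. Next,
$$Xy=y-ay=I-\big(ay-P(ay)\big)=:z\in M_n(W^-),$$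
and $\|z-I\|\le\|a\|\|y\|<1$, so $z\in GL_n(W^-)$. Thus $X=z\,y^{-1}$. $\square$

The second tool is a number that small perturbations cannot change. For $g\in GL_n(W)$ let $\kappa(g)=q(\det g)\in\mathbb Q$, with $q(\cdot)$ from Lemma 3, and $\mu(g)=\kappa(g)/n\in\mathbb Q$.

**Lemma 9.** $\kappa$ and $\mu$ are locally constant on $GL_n(W)$. If $g=A\Delta_pB$ is factorable, then $\kappa(g)=\sum p_i$, and $\mu(g)$ is the mean of $p$.

*Proof.* Write $\det g=\chi_{\kappa(g)}e^h$. If $g'$ is close to $g$, then $\det g'=\det g\,(1+u)$ with $\|u\|<1$. So $\det g'=\chi_{\kappa(g)}e^{h+\log(1+u)}$, and by the uniqueness in Lemma 3, $\kappa(g')=\kappa(g)$. If $g=A\Delta_pB$, then $\det g=\det A\cdot\chi_{\sum p_i}\cdot\det B$ is a factorization for $n=1$, and Lemma 1 gives $\kappa(g)=\sum p_i$. $\square$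

The third tool supplies many factorable matrices.

**Lemma 10.** Every $g'\in GL_n(W)$ with finitely supported entries has its entries in $\ell^1(\frac1N\mathbb Z)$ for some $N$, lies in $GL_n(\ell^1(\frac1N\mathbb Z))$, and is factorable. Such $g'$ are dense in $GL_n(W)$.

*Proof.* A common denominator of the finitely many frequencies gives $N$. We must check that the inverse has the same level. Let $E:W\to\ell^1(\frac1N\mathbb Z)$ be restriction of coefficients to $\frac1N\mathbb Z$, acting entrywise on matrices. Multiplication by $\chi_q$ with $q\in\frac1N\mathbb Z$ preserves each coset of $\frac1N\mathbb Z$ in $\mathbb Q$. Hence $E$ is linear over $\ell^1(\frac1N\mathbb Z)$, and $E(g'^{-1})\,g'=E(g'^{-1}g')=I$. A one-sided inverse of a square matrix over a commutative ring is two-sided, so $g'\in GL_n(\ell^1(\frac1N\mathbb Z))$. By the Gohberg–Krein theorem (in the form of Theorem B for $\frac1N\mathbb Z$) it is factorable over $\ell^1(\frac1N\mathbb Z)$, hence over $W$. Density holds because finitely supported elements are dense in $W$ and $GL_n(W)$ is open in $M_n(W)$. $\square$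

## 10. Equal indices form an open dense set

**Proof of Theorem C(a).** **Step 1: $\Omega$ is open.** This is the case of Section 5 in which the absorption works. Let $g=A\chi_qB\in\Omega$. If $h$ is close enough to $g$, then $X=\chi_{-q}A^{-1}hB^{-1}$ satisfies $\|X-I\|<\frac12$. Lemma 8 gives $h=\chi_qAXB=(AX_-)\,\chi_q\,(X_+B)$, so $h\in\Omega$.

**Step 2: $\Omega$ is dense.** By Lemma 10 it suffices to approximate a factorable $g=A\Delta_pB$ by elements of $\Omega$. Let $\mu=\mu(g)$, the mean of $p$. If the $p_i$ are not all equal, there are indices $p_a<\mu<p_b$. Lemma 4 with $r=\mu$ and small $\varepsilon$ gives a factorable matrix as close to $g$ as we like, in which the pair $(p_a,p_b)$ has become $(p_a+p_b-\mu,\mu)$. The mean is unchanged, and strictly more indices equal $\mu$. Repeat, choosing each $\varepsilon$ after the factors of the previous matrix are known. After finitely many arbitrarily small steps all indices equal $\mu$. $\blacksquare$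

## 11. Unequal indices and non-factorable matrices: a Baire argument

**Proof of Theorem C(b).** **Step 1: position of $C$.** The matrix $\operatorname{diag}(\chi_1,\chi_{-1},1,\dots,1)$ lies in $F_{\ne}$, so $C\neq\emptyset$. By Lemma 1, $F_{\ne}\cap\Omega=\emptyset$. Since $\Omega$ is open, the closure $C$ of $F_{\ne}$ does not meet $\Omega$ either.

**Step 2: open conditions.** We encode "smallest index at least $\mu-\frac1k$" by a condition that makes sense for all $g\in C$. For $k\ge1$ let
$$U_k=\{g\in C:\ T(\chi_{1/k-\mu(g)}\,g)\text{ is left invertible}\}.$$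
If $g\in U_k$ and $g'\in C$ is close to $g$, then $\mu(g')=\mu(g)$ by Lemma 9. The operators $T(\chi_{1/k-\mu(g)}g')$ and $T(\chi_{1/k-\mu(g)}g)$ differ by at most $\|g'-g\|$ in norm. By Lemma 6, $U_k$ is open in $C$.

**Step 3: $U_k$ is dense in $C$.** Here we slide indices close to their mean without making them all equal. As $F_{\ne}$ is dense in $C$, it suffices to approximate any $g\in F_{\ne}$ by elements of $U_k$. Let $g$ have indices $p$ and mean $\mu$, and let $m$ be the number of $i$ with deviation $p_i-\mu\ne0$. The deviations sum to $0$ and are not all zero, so $m\ge2$.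

Suppose $m\ge3$. Choose $p_a<\mu<p_b$ and apply Lemma 4 with $r=\mu$. The deviations of the pair become $(p_a-\mu)+(p_b-\mu)$ and $0$, so $m$ drops by $1$ or $2$. The new $m$ is again at least $2$. If $m\ge4$ this is clear. If $m=3$ and $\gamma\ne0$ is the third deviation, then $(p_a-\mu)+(p_b-\mu)=-\gamma\neq0$, and the new $m$ is $2$. So after finitely many arbitrarily small perturbations we reach $m=2$, with deviations $-c,c$ for some $c>0$.

If $c>\frac1k$, choose $c'\in\mathbb Q$ with $0<c'<\frac1k$ and apply Lemma 4 once more to the indices $\mu-c<\mu+c$ with $r=\mu+c'$. The pair becomes $(\mu-c',\mu+c')$. In every case we obtain elements of $F_{\ne}$ arbitrarily close to $g$, with mean $\mu$ and smallest index $\ge\mu-\frac1k$. By Lemma 5(i) with $s=\mu-\frac1k$ they lie in $U_k$.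

**Step 4: Baire.** $GL_n(W)$ is open in the Banach space $M_n(W)$, and $C$ is closed in $GL_n(W)$. So $C$ is completely metrizable. By the Baire category theorem $\bigcap_kU_k$ is a dense $G_\delta$ in $C$.

**Step 5: every $g\in\bigcap_kU_k$ is non-factorable.** Suppose $g$ is factorable with indices $p$. For each $k$ the operator $T(\chi_{1/k-\mu(g)}g)$ is left invertible, hence injective. So Lemma 5(ii) with $s=\mu(g)-\frac1k$ gives $\min p\ge\mu(g)-\frac1k$. Letting $k\to\infty$, $\min p\ge\mu(g)$. By Lemma 9, $\mu(g)$ is the mean of $p$, so all $p_i$ are equal and $g\in\Omega$. This contradicts $C\cap\Omega=\emptyset$.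

The final sentence of (b) follows because $F_{\ne}\subset C$. $\blacksquare$

## 12. Two factorable factors always suffice

**Proof of Theorem C(c).** By Lemma 10 and continuity of inversion, choose $g'\in GL_n(W)$ with finitely supported entries so close to $g$ that $\|g'^{-1}g-I\|<\frac12$. Then $g=g'\cdot(g'^{-1}g)$. The first factor is factorable with entries in some $\ell^1(\frac1N\mathbb Z)$, by Lemma 10. The second is $X_-X_+=X_-\Delta_0X_+$ by Lemma 8, that is, factorable with all indices $0$. $\blacksquare$

For $n\ge2$ the identity $\boldsymbol\Lambda_W(n)=\boldsymbol\Lambda_W^-(n)\,\boldsymbol\Lambda_W(T^n)\,\boldsymbol\Lambda_W^+(n)$ is therefore false, although by part (a) its right-hand side contains an open dense subset of $\boldsymbol\Lambda_W(n)$, and by part (c) every element of $\boldsymbol\Lambda_W(n)$ is a product of two elements of that right-hand side.
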